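\title{Similar weighted shifts can be orthogonal}

\begin{abstract}
Two operators on $\ell_p$ are orthogonal if every invariant probability measure of the first that does not charge $0$ is mutually singular with every such measure of the second. We show that two similar weighted backward shifts $B_u,B_v$, both admitting such measures, can be orthogonal, and we give an explicit example. More generally, the shifts are orthogonal when the ratio $|a_n|=|v_1\cdots v_n|/|u_1\cdots u_n|$ stays close to two different values on arbitrarily long intervals. In the other direction, the shifts have equivalent invariant measures when $(\log|a_n|)$ is the sequence of Fourier coefficients of a complex measure on the circle. Among conditions of the form $|\log|a_n||\le b_n$ with $(b_n)$ non-increasing, square summability of $(b_n)$ is the exact threshold for non-orthogonality.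
\end{abstract}

\section{Introduction}

Fix $1\le p<\infty$ and $\mathbb K\in\{\mathbb R,\mathbb C\}$, and let $X=\ell_p(\mathbb Z_+)$ over $\mathbb K$, where $\mathbb Z_+=\{0,1,2,\dots\}$, with canonical basis $(e_n)_{n\ge0}$. A \emph{weight sequence} is a bounded sequence $w=(w_n)_{n\ge1}$ of non-zero scalars. The \emph{weighted backward shift} $B_w:X\to X$ is defined by $B_we_0=0$ and $B_we_n=w_ne_{n-1}$ for $n\ge1$.

A Borel probability measure $m$ on $X$ is \emph{invariant} for an operator $T$ if $m(T^{-1}(S))=m(S)$ for every Borel set $S$. The Dirac mass at $0$ is invariant for every linear operator, so we exclude it: $m$ is \emph{non-trivial} if $m(\{0\})=0$. Two probability measures $m_1,m_2$ are \emph{mutually singular} if $m_1(S)=1$ and $m_2(S)=0$ for some Borel set $S$, and \emph{equivalent} if they have the same null sets. Two operators $T_1,T_2$ on $X$ are \emph{orthogonal} if every non-trivial $T_1$-invariant measure is mutually singular with every non-trivial $T_2$-invariant measure, and \emph{non-orthogonal} otherwise. Orthogonality says that the statistical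 steady states of $T_1$ and those of $T_2$ live on different parts of the space. It holds vacuously if one of the operators has no non-trivial invariant measure.

Two shifts $B_u,B_v$ are called \emph{similar} if
\begin{equation}\label{eq:similar}
0<\liminf_{n\to\infty}\Big|\frac{u_1\cdots u_n}{v_1\cdots v_n}\Big|\le\limsup_{n\to\infty}\Big|\frac{u_1\cdots u_n}{v_1\cdots v_n}\Big|<\infty .
\end{equation}
The following question comes from \cite{GMM}.

\begin{quote}
\emph{If $B_u$ and $B_v$ are similar and admit non-trivial invariant measures, must they be non-orthogonal?}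
\end{quote}

Put $\pi_0(w)=1$, $\pi_n(w)=w_1\cdots w_n$ and, for a given pair $u,v$,
\[
a_n=\frac{\pi_n(v)}{\pi_n(u)},\qquad A_n=\log|a_n|\qquad(n\ge0),
\]
so that $a_0=1$ and $A_0=0$. Since no $a_n$ vanishes, \eqref{eq:similar} says exactly that $(A_n)$ is bounded. In that case the diagonal operator $De_n=a_n^{-1}e_n$ is an isomorphism of $X$ with $DB_u=B_vD$, and $m\mapsto m\circ D^{-1}$ is a bijection from the non-trivial invariant measures of $B_u$ onto those of $B_v$. The two systems are the same up to the change of scale $D$. Orthogonality compares measures on $X$ as they stand, so the question is whether some rescaled invariant measure of $B_u$ still overlaps some invariant measure of $B_u$.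

There are reasons to expect a positive answer. Every stationary scalar process $(Z_n)$ for which the series $\sum Z_n\pi_n(w)^{-1}e_n$ converges gives a $B_w$-invariant measure, the law of this series (Lemma~\ref{lem:coding}). Suppose that $\sum|\pi_n(u)|^{-p}<\infty$, and let $v_1=2u_1$, $v_2=u_2/2$ and $v_n=u_n$ otherwise, so that $a_1=2$ and all other $a_n$ equal $1$. With independent standard Gaussian variables $Z_n$, the two measures are product measures that differ only in the coordinate $x_1$, where they are the laws of $Z_1/u_1$ and $Z_1/(2u_1)$; so they are equivalent. Correlated processes absorb more, for instance any periodic sequence $(|a_n|)$ (Example~\ref{ex:fourier}). With all stationary processes available, one may hope to absorb any bounded sequence $(A_n)$. This hope fails.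

\begin{theorem}\label{thm:A}
Let $u_n=2$ for all $n\ge1$, and let $v_n=2$ except that $v_{2\cdot4^i}=4$ for $i\ge0$ and $v_{4^i}=1$ for $i\ge1$. For every $1\le p<\infty$, the shifts $B_u$ and $B_v$ are similar, both admit non-trivial invariant measures, and they are orthogonal.
\end{theorem}

In this example $a_n$ takes the values $1$ and $2$ alternately on longer and longer blocks, and nothing else is used. An \emph{interval} is a finite set $I$ of consecutive integers, and its length is its cardinality $|I|$.

\begin{theorem}\label{thm:B}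
Let $B_u,B_v$ be arbitrary weighted shifts. Suppose that there are $c\ne c'$ in $(0,\infty)$ and intervals $I_j,I'_j\subset\mathbb Z_+$ with lengths tending to $\infty$ such that
\[
\sup_{n\in I_j}|A_n-\log c|\to0\qquad\text{and}\qquad\sup_{n\in I'_j}|A_n-\log c'|\to0 .
\]
Then $B_u$ and $B_v$ are orthogonal. Consequently, if $B_u,B_v$ are similar, $|v_n/u_n|\to1$ and $(|a_n|)$ does not converge, then they are orthogonal.
\end{theorem}

Once the answer is known to be negative, one asks which bounded sequences $(A_n)$ can be absorbed. Let $\mathbb T$ be the unit circle of $\mathbb C$.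

\begin{theorem}\label{thm:D}
Let $B_u,B_v$ be similar and admit non-trivial invariant measures. If there is a complex Borel measure $\kappa$ on $\mathbb T$ with $A_n=\int z^n\,d\kappa(z)$ for all $n\ge0$, then $B_u$ and $B_v$ have equivalent non-trivial invariant measures; so they are non-orthogonal.
\end{theorem}

The next result finds the exact size of $(A_n)$ that guarantees non-orthogonality.

\begin{theorem}\label{thm:C}
Let $u$ be such that $B_u$ has a non-trivial invariant measure, and let $(b_n)_{n\ge1}$ be a non-increasing sequence in $[0,\infty)$.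
\begin{enumerate}
\item[(i)] If $\sum b_n^2<\infty$, then for every weight sequence $v$ with $|A_n|\le b_n$ for all $n\ge1$, the shifts $B_u,B_v$ have equivalent non-trivial invariant measures; so they are non-orthogonal.
\item[(ii)] If $\sum b_n^2=\infty$, then for almost every choice of signs $\varepsilon\in\{\pm1\}^{\mathbb N}$ (for the uniform product measure), the weight $v$ with $\pi_n(v)=\pi_n(u)e^{\varepsilon_nb_n}$ $(n\ge1)$ defines a shift $B_v$ that is similar to $B_u$, admits non-trivial invariant measures, and is orthogonal to $B_u$.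
\end{enumerate}
\end{theorem}

With $b_n=n^{-1/2}$, part (ii) gives orthogonal shifts with $a_n\to1$. So for similar shifts with $|v_n/u_n|\to1$, convergence of $(|a_n|)$ is necessary for non-orthogonality, by Theorem~\ref{thm:B}, but it is not sufficient.

Finally, invariant measures may be carried by vectors with many zero coordinates, and such vectors do not see the corresponding $a_n$.

\begin{proposition}\label{prop:gaps}
Let $B_u,B_v$ be similar, and let $B_u$ have a non-trivial invariant measure. Suppose that there are integers $0\le r<q$ and $c>0$ such that $|a_n|=c$ for all $n\ge0$ with $n\equiv r\pmod q$. Then $B_u$ and $B_v$ are non-orthogonal.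
\end{proposition}

It follows that monotonicity cannot simply be dropped in Theorem~\ref{thm:C}(ii): if $b_n=1$ for odd $n$ and $b_n=0$ for even $n$, then $\sum b_n^2=\infty$, but $|a_n|=1$ for all even $n$ and every choice of signs.

Section~\ref{sec:coding} translates the problem into one about stationary processes. Theorems~\ref{thm:A} and~\ref{thm:B}, which settle the question, are proved in Section~\ref{sec:plateaus}. Section~\ref{sec:positive} contains the constructions of overlapping measures, and Section~\ref{sec:signs} proves Theorem~\ref{thm:C}(ii).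

\section{Invariant measures as stationary processes}\label{sec:coding}

A process $(Z_n)_{n\ge0}$ is \emph{stationary} if $(Z_{n+1})_{n\ge0}$ has the same law as $(Z_n)_{n\ge0}$. For $x=\sum x_ne_n\in X$ put
\[
\xi^w_n(x)=\pi_n(w)\,x_n .
\]
Since $(B_wx)_n=w_{n+1}x_{n+1}$, we have $\xi^w_n\circ B_w=\xi^w_{n+1}$: in these coordinates $B_w$ is the unweighted shift. For a pair $u,v$, the two coordinate systems are related by
\begin{equation}\label{eq:link}
\xi^v_n=a_n\,\xi^u_n .
\end{equation}
The Borel $\sigma$-algebra of $X$ is generated by the coordinates, because $X$ is separable and $\|x-y\|^p=\sum|x_n-y_n|^p$ is a measurable function of the coordinates of $x$. So a measure on $X$ is determined by the joint law of the coordinates.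

\begin{lemma}\label{lem:coding}
If $m$ is $B_w$-invariant, then $(\xi^w_n)$ is stationary under $m$. Conversely, if $(Z_n)_{n\ge0}$ is a stationary $\mathbb K$-valued process with $\sum|Z_n|^p|\pi_n(w)|^{-p}<\infty$ almost surely, then the law of $\sum Z_n\pi_n(w)^{-1}e_n$ is $B_w$-invariant, and it is non-trivial if and only if almost surely $Z_n\ne0$ for some $n$. The summability condition holds when $\mathbb E|Z_0|^p<\infty$ and $\sum|\pi_n(w)|^{-p}<\infty$.
\end{lemma}

\begin{proof}
The first assertion holds because $(\xi^w_{n+1})_n=(\xi^w_n)_n\circ B_w$. For the second, $B_w$ maps $\sum Z_n\pi_n(w)^{-1}e_n$ to $\sum Z_{n+1}\pi_n(w)^{-1}e_n$, which has the same law. For the last, the expectation of the series is $\mathbb E|Z_0|^p\sum|\pi_n(w)|^{-p}$.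
\end{proof}

\begin{lemma}\label{lem:existence}
The shift $B_w$ admits a non-trivial invariant measure if and only if $\sum|\pi_n(w)|^{-p}<\infty$. In particular, this property passes from a shift to any similar shift.
\end{lemma}

\begin{proof}
If the series converges, take $Z_n=1$ in Lemma~\ref{lem:coding}. Conversely, let $m$ be a non-trivial invariant measure. We would like to integrate the identity $\sum|\pi_n(w)|^{-p}|\xi^w_n|^p=\|x\|^p$, but neither side need be integrable, so we truncate. Let $t_n=\min(1,|\xi^w_n|^p)$. By stationarity $\tau=\int t_n\,dm$ does not depend on $n$, and $\tau>0$, since otherwise all coordinates vanish almost everywhere and $m(\{0\})=1$. Choose $R$ so large that the ball $S=\{\|x\|^p\le R\}$ satisfies $m(X\setminus S)\le\tau/2$. Then $\int_St_n\,dm\ge\tau-m(X\setminus S)\ge\tau/2$, and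
\[
R\ge\int_S\|x\|^p\,dm\ge\sum_n|\pi_n(w)|^{-p}\int_St_n\,dm\ge\frac\tau2\sum_n|\pi_n(w)|^{-p}.\qedhere
\]
\end{proof}

To prove orthogonality we argue by contradiction, and we need an object that expresses the overlap of two measures.

\begin{lemma}\label{lem:common}
If two Borel probability measures $m_1,m_2$ on $X$ are not mutually singular, there are a Borel probability measure $\lambda$ and $C_0<\infty$ with $\lambda\le C_0m_1$ and $\lambda\le C_0m_2$.
\end{lemma}

\begin{proof}
Let $h_i$ be the density of $m_i$ with respect to $m_1+m_2$, and let $\nu$ have density $\min(h_1,h_2)$. If $\nu=0$, then $S=\{h_2=0\}$ satisfies $m_2(S)=0$, and $h_1=0$ almost everywhere outside $S$, so $m_1(S)=1$; this is excluded. Take $\lambda=\nu/\nu(X)$ and $C_0=1/\nu(X)$.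
\end{proof}

The measure $\lambda$ has no reason to be invariant under either shift, so no ergodic theorem applies to it directly. But it is dominated by invariant measures, and this is enough for averages over long intervals to stabilize, \emph{wherever the intervals lie}. We recall von Neumann's mean ergodic theorem: if $m$ is $T$-invariant, $\mathcal I$ is the $\sigma$-algebra of Borel sets $S$ with $T^{-1}(S)=S$, and $\varphi\in L^2(m)$, then $\frac1\ell\sum_{n<\ell}\varphi\circ T^n\to\mathbb E_m(\varphi\mid\mathcal I)$ in $L^2(m)$. An $\mathcal I$-measurable function $\psi$ satisfies $\psi\circ T=\psi$ everywhere.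

\begin{lemma}\label{lem:windows}
Let $m$ be a non-trivial $B_w$-invariant measure and $\lambda$ a Borel probability measure with $\lambda\le C_0m$. To each Borel function $f:[0,\infty)\to[0,1]$ corresponds a number $\Lambda(f)$ with the following properties.
\begin{enumerate}
\item[(a)] $\displaystyle\frac1{|I_j|}\sum_{n\in I_j}\int f(|\xi^w_n|)\,d\lambda\to\Lambda(f)$ for all intervals $I_j\subset\mathbb Z_+$ with $|I_j|\to\infty$.
\item[(b)] $0\le\Lambda(f)\le C_0\int f(|\xi^w_0|)\,dm$.
\item[(c)] If $f>0$ on $(0,\infty)$, then $\Lambda(f)>0$.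
\end{enumerate}
\end{lemma}

\begin{proof}
Write $B=B_w$ and $\xi_n=\xi^w_n$. Let $f^*$ be an $\mathcal I$-measurable version of $\mathbb E_m(f(|\xi_0|)\mid\mathcal I)$, and put $\Lambda(f)=\int f^*\,d\lambda$.

(a) Let $M_\ell=\frac1\ell\sum_{n<\ell}f(|\xi_n|)$. The average of $f(|\xi_n|)$ over $I=\{s,\dots,s+\ell-1\}$ is $M_\ell\circ B^s$, and $f^*=f^*\circ B^s$. By domination and invariance,
\[
\int|M_\ell\circ B^s-f^*|\,d\lambda\le C_0\|(M_\ell-f^*)\circ B^s\|_{L^2(m)}=C_0\|M_\ell-f^*\|_{L^2(m)} .
\]
The right side does not depend on $s$ and tends to $0$ as $\ell\to\infty$.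

(b) We have $f^*\ge0$ $m$-almost everywhere and $\int f^*\,dm=\int f(|\xi_0|)\,dm$.

(c) Let $S=\{f^*\le0\}\in\mathcal I$. Since $\mathbf 1_S=\mathbf 1_S\circ B^n$, invariance gives $\int_Sf(|\xi_n|)\,dm=\int_Sf(|\xi_0|)\,dm=\int_Sf^*\,dm\le0$ for all $n$. So all $\xi_n$ vanish $m$-almost everywhere on $S$, and $m(S)\le m(\{0\})=0$. Thus $f^*>0$ $m$-almost everywhere, hence $\lambda$-almost everywhere.
\end{proof}

Part (c) is the only place where the orthogonality proofs use non-triviality.

\section{Long plateaus at two heights}\label{sec:plateaus}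

Let $u,v$ be as in Theorem~\ref{thm:A}. The quotient $v_n/u_n$ equals $2$ at $n=2\cdot4^i$ $(i\ge0)$, equals $\frac12$ at $n=4^i$ $(i\ge1)$, and equals $1$ otherwise. Hence $a_0=1$ and, for $i\ge0$,
\begin{equation}\label{eq:blocks}
a_n=1\ \text{ for }4^i\le n<2\cdot4^i,\qquad a_n=2\ \text{ for }2\cdot4^i\le n<4^{i+1}.
\end{equation}

The idea of the proof is visible on the simplest invariant measures, the uniform measures on the orbits of non-zero periodic points. Two such measures, one for each shift, fail to be mutually singular exactly when the two orbits share a point $y$, which is then non-zero and periodic for both shifts. Let $Q$ be a common period. The sequences $\xi^u_n(y)$ and $\xi^v_n(y)$ are both $Q$-periodic, so their maximal moduli $s_u$ and $s_v$ can be read on any $Q$ consecutive indices. Reading them inside a long block where $a_n=1$ gives $s_v=s_u$, by \eqref{eq:link}. Reading them inside a long block where $a_n=2$ gives $s_v=2s_u$. So $s_u=0$ and $y=0$, a contradiction.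

For general measures, Lemma~\ref{lem:windows} replaces periodicity, and the maximum is replaced by the average of a bounded function of $|\xi_n|$. A single bounded function is not homogeneous, so we use all dilates of one function. The relation $s_u=2s_u$ becomes the invariance of a function $\phi(s)$ under a dilation.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Exchanging the roles of $(c,I_j)$ and $(c',I'_j)$ if needed, assume that $\rho=c'/c<1$. Suppose that $m_u,m_v$ are non-trivial invariant measures of $B_u,B_v$ that are not mutually singular, and take $\lambda,C_0$ from Lemma~\ref{lem:common}. Let $\Lambda_u,\Lambda_v$ be given by Lemma~\ref{lem:windows} for $(u,m_u,\lambda)$ and $(v,m_v,\lambda)$. For $s>0$ put $f_s(t)=\min(1,st)$ and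
\[
\phi(s)=\Lambda_u(f_s),\qquad\psi(s)=\Lambda_v(f_s).
\]
For $\alpha\ge1$ and $t\ge0$ we have $f_1(t)\le f_1(\alpha t)\le\alpha f_1(t)$, so $|f_1(\alpha t)-f_1(t)|\le\alpha-1$. Let $\delta_j=\sup_{n\in I_j}|A_n-\log c|$. For $n\in I_j$, the larger of the two numbers $s|\xi^v_n|=s|a_n||\xi^u_n|$ and $sc|\xi^u_n|$ is $\alpha$ times the smaller, with $1\le\alpha\le e^{\delta_j}$. Therefore
\[
\big|f_s(|\xi^v_n|)-f_{sc}(|\xi^u_n|)\big|\le e^{\delta_j}-1\qquad\text{everywhere on }X,\text{ for }n\in I_j .
\]
Integrate against $\lambda$, average over $n\in I_j$ and let $j\to\infty$. Lemma~\ref{lem:windows}(a) gives $\psi(s)=\phi(sc)$. The same argument with $I'_j$ and $c'$ gives $\psi(s)=\phi(sc')$. Taking $s=\rho^k/c$ we obtain $\phi(\rho^k)=\phi(\rho^{k+1})$ for all $k\ge0$, so that, by Lemma~\ref{lem:windows}(b) and dominated convergence,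
\[
\phi(1)=\phi(\rho^k)\le C_0\int\min(1,\rho^k|\xi^u_0|)\,dm_u\longrightarrow0 .
\]
This contradicts $\phi(1)>0$, which is Lemma~\ref{lem:windows}(c).

For the last assertion, $(A_n)$ is bounded and does not converge, so it has two distinct limit points $\log c$ and $\log c'$. Moreover $d_N=\sup_{n\ge N}|A_{n+1}-A_n|\to0$, because $A_{n+1}-A_n=\log|v_{n+1}/u_{n+1}|$. Choose $n_j\to\infty$ with $A_{n_j}\to\log c$, let $\ell_j$ be the largest integer with $\ell_j\le j$ and $\ell_j^2d_{n_j}\le1$, and let $I_j$ be the interval of length $\ell_j$ starting at $n_j$. Then $\ell_j\to\infty$ and $|A_n-A_{n_j}|\le\ell_jd_{n_j}\le1/\ell_j$ for $n\in I_j$. The intervals $I'_j$ are built in the same way from $\log c'$.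
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By \eqref{eq:blocks}, $a_n\in\{1,2\}$, so the shifts are similar. Since $\sum2^{-np}<\infty$, Lemma~\ref{lem:existence} gives non-trivial invariant measures for both. Theorem~\ref{thm:B} applies with $c=1$, $c'=2$ and the blocks of \eqref{eq:blocks}.
\end{proof}

The lengths of the intervals must tend to infinity. If $u_n=2$ and $a_n$ equals $1$ for even $n$ and $2$ for odd $n$, the shifts are non-orthogonal by Proposition~\ref{prop:gaps}.

\section{Constructions of overlapping measures}\label{sec:positive}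

In this section $B_u,B_v$ are similar and $\sum|\pi_n(w)|^{-p}<\infty$ for $w=u,v$; by Lemma~\ref{lem:existence}, this is the situation of Proposition~\ref{prop:gaps}, Theorem~\ref{thm:D} and Theorem~\ref{thm:C}(i), where $|A_n|\le b_1$ gives similarity.

The hypotheses concern only $|a_n|$. To remove the phases $\alpha_n=a_n/|a_n|$, we use \emph{random phases}: independent variables $\theta_n$, uniform on $\mathbb T$ if $\mathbb K=\mathbb C$ and on $\{\pm1\}$ if $\mathbb K=\mathbb R$. The sequence $(\alpha_n\theta_n)$ has the same law as $(\theta_n)$. We also use the identity $1/\pi_n(u)=a_n/\pi_n(v)$. For instance, if $|a_n|=1$ for all $n$, then $\sum\theta_n\pi_n(u)^{-1}e_n=\sum\alpha_n\theta_n\pi_n(v)^{-1}e_n$ has the law of $\sum\theta_n\pi_n(v)^{-1}e_n$, which is thus invariant for both shifts.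

\subsection{Periodic gaps}

A process supported on one residue class is not stationary, but it becomes so if the class is chosen at random.

\begin{proof}[Proof of Proposition~\ref{prop:gaps}]
Let $R$ be uniform on $\{0,\dots,q-1\}$ and independent of $(\theta_n)$, and let $Z_n=\theta_n$ if $n\equiv R\pmod q$ and $Z_n=0$ otherwise. Shifting the process replaces $R$ by $R-1$ modulo $q$ and $(\theta_n)$ by $(\theta_{n+1})$, so $(Z_n)$ is stationary. It is bounded and never identically zero, and the same holds for $(cZ_n)$. By Lemma~\ref{lem:coding}, the law $m_u$ of $\sum Z_n\pi_n(u)^{-1}e_n=\sum a_nZ_n\pi_n(v)^{-1}e_n$ and the law $m_v$ of $\sum cZ_n\pi_n(v)^{-1}e_n$ are non-trivial invariant measures of $B_u$ and $B_v$. On the event $R=r$ we have $a_nZ_n=c\,\alpha_nZ_n$ for all $n$. So, conditionally on $R=r$, the two random vectors have the same law $\nu$. Then $m_u\ge\nu/q$ and $m_v\ge\nu/q$, and the measures are not mutually singular.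
\end{proof}

\subsection{Gaussian processes}

Write the moduli of a process as $e^{Y_n}$. Multiplication by $|a_n|$ becomes translation by $A_n$, and we look for a real stationary process $Y=(Y_n)$ whose law is equivalent to that of $Y+A=(Y_n+A_n)$. If the $Y_n$ are independent standard Gaussian variables and $A$ is finitely supported, the law of $Y+A$ has density $\exp(\sum A_ny_n-\frac12\sum A_n^2)$ with respect to that of $Y$. This is $\exp(G-\frac12\mathbb EG^2)$ with $G=\sum A_nY_n$, a variable that makes sense for $A\in\ell_2$ and is characterized by $\mathbb E(Y_nG)=A_n$. A constant sequence $A$ is not in $\ell_2$, but it is absorbed by the process $Y_n=Y_0$, with $G$ a multiple of $Y_0$. In general we adapt the covariance of $Y$ to $A$ so that such a variable $G$ exists.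

We use the following standard facts. Every positive semidefinite real kernel on $\mathbb Z_+$ is the covariance of a centered Gaussian process, whose law it determines. All variables in the closed linear span in $L^2$ of such a process are jointly Gaussian. If $(S,G)$ is a centered Gaussian pair, then $\mathbb E\,e^{\alpha S+\beta G}=\exp\big(\frac12\mathbb E(\alpha S+\beta G)^2\big)$ for all complex $\alpha,\beta$.

\begin{proof}[Proof of Theorem~\ref{thm:D}]
\emph{The process.} Let $|\kappa|$ be the total variation measure of $\kappa$, of mass $\|\kappa\|$, and let $\sigma$ be the sum of $|\kappa|$ and of its image under $z\mapsto\bar z$. The symmetrization makes the numbers $r_k=\int z^k\,d\sigma$ real and even in $k$. For finitely supported real $(c_n)$,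
\[
\sum_{n,m}c_nc_mr_{n-m}=\int\Big|\sum c_nz^n\Big|^2d\sigma\ge0 .
\]
So there is a centered real Gaussian process $(Y_n)_{n\ge0}$ with $\mathbb E(Y_nY_m)=r_{n-m}$, and it is stationary because the covariance depends only on $n-m$.

\emph{The translation.} By the Cauchy--Schwarz inequality and $|\kappa|\le\sigma$,
\[
\Big|\sum c_nA_n\Big|^2\le\Big(\int\Big|\sum c_nz^n\Big|\,d|\kappa|\Big)^2\le\|\kappa\|\;\mathbb E\Big(\sum c_nY_n\Big)^2 .
\]
Hence $\sum c_nY_n\mapsto\sum c_nA_n$ is a well-defined bounded linear functional on the span of the $Y_n$ in $L^2$. By the Riesz representation theorem there is $G$ in the closed span with $\mathbb E(Y_nG)=A_n$ for all $n$. For $S=\sum c_nY_n$ we have $\mathbb E(iS+G)^2=-\mathbb ES^2+2i\sum c_nA_n+\mathbb EG^2$, so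
\[
\mathbb E\Big[e^{iS}\,e^{G-\frac12\mathbb EG^2}\Big]=\exp\Big(i\sum c_nA_n-\tfrac12\mathbb ES^2\Big)=\mathbb E\exp\Big(i\sum c_n(Y_n+A_n)\Big).
\]
The case $c=0$ shows that $e^{G-\frac12\mathbb EG^2}$ is the density of a probability $\mathbb Q$, equivalent to $\mathbb P$ since the density is positive. The identity says that the law of $Y$ under $\mathbb Q$ and the law of $Y+A$ under $\mathbb P$ have the same finite-dimensional characteristic functions, so they are equal. Thus the laws of $Y$ and $Y+A$ under $\mathbb P$ are equivalent.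

\emph{The measures.} Take random phases $\theta=(\theta_n)$ independent of $Y$, and let $Z_n=e^{Y_n}\theta_n$. This process is stationary, never zero, and $\mathbb E|Z_0|^p=\mathbb Ee^{pY_0}<\infty$. By Lemma~\ref{lem:coding}, the law $m_w$ of $\sum Z_n\pi_n(w)^{-1}e_n$ is a non-trivial $B_w$-invariant measure for $w=u,v$. Let $\Phi(y,t)$ be the sequence $(e^{y_n}t_n/\pi_n(v))_{n\ge0}$. Then $m_v$ is the law of $\Phi(Y,\theta)$. Since $Z_n/\pi_n(u)=e^{Y_n+A_n}\alpha_n\theta_n/\pi_n(v)$, the measure $m_u$ is the law of $\Phi(Y+A,(\alpha_n\theta_n))$, which by independence is the law of $\Phi(Y+A,\theta)$. The laws of $(Y+A,\theta)$ and $(Y,\theta)$ are product measures with equivalent first factors and the same second factor, so they are equivalent by Fubini's theorem. Their images under $\Phi$ are then equivalent.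
\end{proof}

From now on $\mu$ is the normalized arc length measure on $\mathbb T$, the norms $\|\cdot\|_q$ of functions on $\mathbb T$ refer to $\mu$, and $\hat h(n)=\int h(z)\bar z^{\,n}\,d\mu(z)$.

\begin{proof}[Proof of Theorem~\ref{thm:C}(i)]
We have $\sum A_n^2\le\sum b_n^2<\infty$, so $h=\sum_{n\ge0}A_n\bar z^{\,n}$ belongs to $L^2(\mu)\subset L^1(\mu)$, and $\kappa=h\mu$ satisfies $\int z^n\,d\kappa=A_n$. Theorem~\ref{thm:D} applies.
\end{proof}

\begin{example}\label{ex:fourier}
The hypothesis of Theorem~\ref{thm:D} holds in the following cases.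
\begin{enumerate}
\item[(a)] $(A_n-\gamma)\in\ell_2$ for some real $\gamma$: take $\kappa=\gamma\delta_1+h\mu$ with $h=\sum_{n\ge0}(A_n-\gamma)\bar z^{\,n}$.
\item[(b)] $(A_n)_{n\ge0}$ is $q$-periodic: by discrete Fourier inversion $A_n=\sum_{\zeta^q=1}\kappa_\zeta\zeta^n$, so take $\kappa=\sum\kappa_\zeta\delta_\zeta$.
\item[(c)] $A_n=(n+1)^{-1/2}$ for $n\ge1$. The Poisson kernel $P_r=\sum_{k\in\mathbb Z}r^{|k|}z^k$ is positive and $\int z^nP_r\,d\mu=r^n$ for $n\ge0$. So $h=\Gamma(\frac12)^{-1}\int_0^\infty s^{-1/2}e^{-s}P_{e^{-s}}\,ds$ satisfies $\int z^nh\,d\mu=\Gamma(\frac12)^{-1}\int_0^\infty s^{-1/2}e^{-(n+1)s}\,ds=(n+1)^{-1/2}$ for $n\ge0$, and we take $\kappa=(h-1)\mu$.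
\end{enumerate}
Case (c) is the choice $\varepsilon_n=1$ in Theorem~\ref{thm:C}(ii) for $b_n=(n+1)^{-1/2}$. So ``almost every'' cannot be replaced there by ``every'', even when $b_n\to0$.
\end{example}

\section{Random signs}\label{sec:signs}

We prove Theorem~\ref{thm:C}(ii). Here $A_0=0$, $A_n=\varepsilon_nb_n$, and $|A_n|\le b_1$. The sequence $v_n=u_ne^{A_n-A_{n-1}}$ is a weight sequence, $B_v$ is similar to $B_u$, and it has non-trivial invariant measures by Lemma~\ref{lem:existence}. Only orthogonality remains.

\subsection{The idea}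

If $b_n=b>0$ is constant, almost every $\varepsilon$ contains arbitrarily long runs of $+1$ and of $-1$, and Theorem~\ref{thm:B} applies. If $b_n\to0$, then $A_n\to0$ and plain averages over intervals detect nothing. We replace them by weighted sums $\sum\rho_nF(\log|\xi_n|)$ with $F$ bounded and real weights $\rho_n$ correlated with $A_n$. Stationarity bounds such a sum in terms of the polynomial $P=\sum\rho_nz^n$ alone. Recall Herglotz's theorem: if $(r_k)_{k\in\mathbb Z}$ satisfies $\sum c_n\bar c_mr_{n-m}\ge0$ for all finitely supported complex $(c_n)$, then $r_k=\int z^k\,d\sigma$ for a positive measure $\sigma$ on $\mathbb T$.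

\begin{lemma}\label{lem:spectral}
Let $(W_n)_{n\ge0}$ be a real stationary process with $|W_n|\le M$, and let $P=\sum_{n=0}^N\rho_nz^n$ have real coefficients. Then $\mathbb E\big(\sum\rho_nW_n\big)^2\le M^2\|P\|_\infty^2$.
\end{lemma}

\begin{proof}
Let $r_k=\mathbb E(W_0W_{|k|})$. By stationarity $\mathbb E(W_nW_m)=r_{n-m}$, so $\sum c_n\bar c_mr_{n-m}=\mathbb E|\sum c_nW_n|^2\ge0$ for $(c_n)$ supported in $\mathbb Z_+$, and a translation of the indices covers the general case. With $\sigma$ as in Herglotz's theorem, $\sigma(\mathbb T)=r_0\le M^2$ and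
\[
\mathbb E\Big(\sum\rho_nW_n\Big)^2=\sum_{n,m}\rho_n\rho_mr_{n-m}=\int|P|^2\,d\sigma\le M^2\|P\|_\infty^2.\qedhere
\]
\end{proof}

Under the common part $\lambda$, the sum computed with $\xi^u$ and the sum computed with $\xi^v$ are thus both of order $\|P\|_\infty$. Since $\log|\xi^v_n|=\log|\xi^u_n|+A_n$, their difference should be of order $\sum\rho_nA_n$. A contradiction follows if $\sum\rho_nA_n$ can be much larger than $\|P\|_\infty$. This is the opposite of the situation of Theorem~\ref{thm:D}, where $|\sum\rho_nA_n|=|\int P\,d\kappa|\le\|\kappa\|\,\|P\|_\infty$.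

The natural candidate is
\[
g=\frac1\beta\sum_{n=1}^L\varepsilon_nb_nz^n,\qquad\beta=\Big(\sum_{n=1}^Lb_n^2\Big)^{1/2},
\]
for which $\|g\|_2=1$ and $\sum\rho_nA_n=\beta$ is large. If the $W_n$ are independent with mean $e$ and variance $s^2$, then $\sigma=s^2\mu+e^2\delta_1$ and $\int|g|^2\,d\sigma=s^2+e^2g(1)^2$, where $g(1)^2$ has expectation $1$ over the signs; so $g$ itself would do. For any \emph{fixed} $\sigma$, the expectation of $\int|g|^2\,d\sigma$ over the signs is $\sigma(\mathbb T)$. But the signs must be chosen first and serve for all pairs of invariant measures, and $\sigma$ may then concentrate where $|g|$ is largest. This is why we need the sup norm. When $\beta$ grows slowly compared with $L$, the trivial bound $\|g\|_\infty\le\beta^{-1}\sum_{n\le L}b_n$ is useless. What random signs give at once is a bound on $\|g\|_4$, which says that the high peaks of $|g|$ carry little $L^2$ mass; so we cut them off.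

\subsection{Cutting the peaks of a polynomial}

The naive truncation $g\min(1,K/|g|)$ is bounded by $K$ and close to $g$ in $L^2$, but it has negative frequencies, which correspond to no coordinate of $x$, and the projection onto non-negative frequencies is not bounded on $L^\infty$. We therefore multiply $g$ by a function \emph{analytic} in the disk whose modulus on $\mathbb T$ is $\min(1,K/|g|)$, and then return to polynomials with a kernel of bounded $L^1$ norm. We recall three facts.
\begin{itemize}
\item For a real continuous function $\varphi$ on $\mathbb T$, the function $H(z)=\hat\varphi(0)+2\sum_{n\ge1}\hat\varphi(n)z^n$ is analytic in the disk, and $\operatorname{Re}H$ is the Poisson integral of $\varphi$, so $\operatorname{Re}H\ge0$ if $\varphi\ge0$. It has radial limits $H^*$ almost everywhere, with $\operatorname{Re}H^*=\varphi$, and M.~Riesz's theorem gives $\|H^*\|_4\le C\|\varphi\|_4$ with an absolute constant $C$.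
\item A bounded analytic function $h$ in the disk has radial limits $h^*$ almost everywhere; $\widehat{h^*}(n)$ is the $n$th Taylor coefficient of $h$ for $n\ge0$ and is $0$ for $n<0$.
\item The Fej\'er kernel $\mathcal F_N$ is non-negative, $\|\mathcal F_N\|_1=1$ and $\widehat{\mathcal F_N}(n)=\max(0,1-|n|/N)$. The de la Vall\'ee-Poussin kernel $\mathcal V=2\mathcal F_{2L}-\mathcal F_L$ thus satisfies $\|\mathcal V\|_1\le3$, and $\widehat{\mathcal V}(n)$ equals $1$ for $|n|\le L$, equals $2-|n|/L\in[0,1]$ for $L\le|n|\le2L$, and equals $0$ for $|n|\ge2L$.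
\end{itemize}

\begin{lemma}\label{lem:peaks}
Let $g=\sum_{n=1}^Lc_nz^n$ have real coefficients, put $c_n=0$ for $n=0$ and $n>L$, and let $K\ge1$. There is a polynomial $P=\sum_{n=0}^{2L}\rho_nz^n$ with real coefficients such that
\[
\|P\|_\infty\le3K,\qquad\Big(\sum_{n=0}^{2L}(\rho_n-c_n)^2\Big)^{1/2}\le\frac CK\,\|g\|_4^2 ,
\]
where $C$ is the absolute constant above.
\end{lemma}

\begin{proof}
Let $\varphi=\log^+(|g|/K)$ on $\mathbb T$. It is continuous, and $0\le\varphi\le|g|/K$ because $\log^+t\le t$. Let $H$ be associated with $\varphi$ as above and put $h=ge^{-H}$. Since $\operatorname{Re}H\ge0$, the function $h$ is bounded and analytic in the disk, with $h^*=ge^{-H^*}$ and $|h^*|=|g|e^{-\varphi}=\min(|g|,K)\le K$. For $\operatorname{Re}s\ge0$ we have $|1-e^{-s}|=|s\int_0^1e^{-ts}\,dt|\le|s|$. By H\"older's inequality,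
\[
\|g-h^*\|_2\le\|g\|_4\,\|1-e^{-H^*}\|_4\le\|g\|_4\,\|H^*\|_4\le C\|g\|_4\,\|\varphi\|_4\le\frac CK\,\|g\|_4^2 .
\]
As $g$ has real coefficients, $|g(\bar z)|=|g(z)|$, so $\varphi(\bar z)=\varphi(z)$ and the numbers $\hat\varphi(n)$ are real. Hence $H$, $e^{-H}$ and $h$ have real Taylor coefficients; call $h_n$ those of $h$. Let $P=\mathcal V*h^*$. Then $\|P\|_\infty\le\|\mathcal V\|_1\|h^*\|_\infty\le3K$, and $P=\sum_{n=0}^{2L}\rho_nz^n$ with $\rho_n=\widehat{\mathcal V}(n)h_n$ real. For $n\le L$ we have $\rho_n-c_n=h_n-c_n$, and for $n>L$ we have $|\rho_n-c_n|=|\rho_n|\le|h_n|=|h_n-c_n|$. By Parseval's identity, $\sum_{n=0}^{2L}(\rho_n-c_n)^2\le\|h^*-g\|_2^2$.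
\end{proof}

\subsection{Choice of the signs}

We need a cutting height $K$ with $\|g\|_4^2\ll K\ll\beta$. Since $\sum b_n^2=\infty$, we can choose $L_1<L_2<\cdots$ with
\[
\beta_j=\Big(\sum_{n=1}^{L_j}b_n^2\Big)^{1/2}\ge j^3 .
\]
Let $g_j=\sum_{n=1}^{L_j}c^{(j)}_nz^n$ with $c^{(j)}_n=\varepsilon_nb_n/\beta_j$, where the $\varepsilon_n$ are independent uniform signs, and put $c^{(j)}_n=0$ for $n=0$ and $n>L_j$. For complex numbers $\gamma_n$, expand $|\sum\varepsilon_n\gamma_n|^4=\sum\varepsilon_k\varepsilon_l\varepsilon_m\varepsilon_n\gamma_k\gamma_l\bar\gamma_m\bar\gamma_n$. The expectation of $\varepsilon_k\varepsilon_l\varepsilon_m\varepsilon_n$ is $1$ if the indices are equal in pairs and $0$ otherwise. The three pairings count the terms $k=l=m=n$ three times, so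
\[
\mathbb E\Big|\sum\varepsilon_n\gamma_n\Big|^4=2\Big(\sum|\gamma_n|^2\Big)^2+\Big|\sum\gamma_n^2\Big|^2-2\sum|\gamma_n|^4\le3\Big(\sum|\gamma_n|^2\Big)^2 .
\]
Taking $\gamma_n=b_nz^n/\beta_j$ and integrating over $\mathbb T$, we get $\mathbb E\|g_j\|_4^4\le3$, so $\mathbb P(\|g_j\|_4^4>3j^2)\le j^{-2}$ by Markov's inequality. By the Borel--Cantelli lemma, almost surely $\|g_j\|_4^2\le\sqrt3\,j$ for all large $j$. Fix such an $\varepsilon$. Lemma~\ref{lem:peaks} with $K=j^2$ gives, for large $j$, polynomials $P_j=\sum_{n=0}^{2L_j}\rho^{(j)}_nz^n$ with real coefficients and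
\begin{equation}\label{eq:Pj}
\|P_j\|_\infty\le3j^2\le\frac{3\beta_j}j,\qquad\Big(\sum_{n=0}^{2L_j}\big(\rho^{(j)}_n-c^{(j)}_n\big)^2\Big)^{1/2}\le\frac{\sqrt3\,C}j .
\end{equation}

\subsection{Orthogonality}

Suppose that $m_u,m_v$ are non-trivial invariant measures of $B_u,B_v$ that are not mutually singular, and take $\lambda,C_0$ from Lemma~\ref{lem:common}. Let
\[
U_n=\log|\xi^u_n|,\qquad V_n=\log|\xi^v_n|=U_n+A_n,
\]
with values in $[-\infty,\infty)$. These functions may equal $-\infty$ and need not be integrable, so we truncate. For $M>b_1$ let $F(t)=\max(-M,\min(M,t))$, with $F(-\infty)=-M$, and put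
\[
\Delta_n=F(V_n)-F(U_n),\qquad G_n=\{x\in X:|U_n(x)|\le M-b_1\}.
\]
Then $\Delta_0=0$, and for $n\ge1$,
\begin{equation}\label{eq:Delta}
\varepsilon_n\Delta_n\ge0,\qquad|\Delta_n|\le b_n,\qquad\varepsilon_n\Delta_n=b_n\ \text{ on }G_n .
\end{equation}
Indeed $F$ is non-decreasing and $1$-Lipschitz on $\mathbb R$, $\Delta_n=0$ where $x_n=0$, and on $G_n$ both $U_n$ and $V_n$ lie in $[-M,M]$. The truncation thus preserves the translation $A_n$ on $G_n$, and outside $G_n$ it may shrink it but never reverses its sign.

\emph{Choice of $M$.} The sets $G_n$ must have positive measure on average. Let $\Lambda=\Lambda_u$ be as in Lemma~\ref{lem:windows}, let $f$ be the indicator of $(0,\infty)$, and let $f_M$ be the indicator of $\{t>0:|\log t|\le M-b_1\}$. By part (a),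
\begin{equation}\label{eq:density}
\frac1N\sum_{n=1}^N\lambda(G_n)\longrightarrow\Lambda(f_M),
\end{equation}
and $\Lambda(f)=\Lambda(f_M)+\Lambda(f-f_M)$. By part (b), $\Lambda(f-f_M)\le C_0\,m_u(\xi^u_0\ne0,\ |U_0|>M-b_1)$, which tends to $0$ as $M\to\infty$, while $\Lambda(f)>0$ by part (c). Fix $M$ with $\Lambda(f_M)>0$.

\emph{Upper bound.} Let $T^u_j=\sum_{n=0}^{2L_j}\rho^{(j)}_nF(U_n)$ and $T^v_j=\sum_{n=0}^{2L_j}\rho^{(j)}_nF(V_n)$. The process $(F(U_n))$ is stationary under $m_u$, the process $(F(V_n))$ is stationary under $m_v$, and both are bounded by $M$. For $w=u,v$, Lemma~\ref{lem:spectral} and \eqref{eq:Pj} give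
\[
\int|T^w_j|\,d\lambda\le\Big(C_0\int|T^w_j|^2\,dm_w\Big)^{1/2}\le\frac{3\sqrt{C_0}\,M\beta_j}j ,
\]
and therefore
\begin{equation}\label{eq:upper}
\int\big(T^v_j-T^u_j\big)\,d\lambda\le\frac{6\sqrt{C_0}\,M\beta_j}j .
\end{equation}

\emph{Lower bound.} Put $\omega^{(j)}_n=b_n^2/\beta_j^2$ for $1\le n\le L_j$, and write
\[
T^v_j-T^u_j=\sum_{n=1}^{L_j}c^{(j)}_n\Delta_n+\sum_{n=0}^{2L_j}\big(\rho^{(j)}_n-c^{(j)}_n\big)\Delta_n .
\]
By \eqref{eq:Delta}, $c^{(j)}_n\Delta_n=(b_n/\beta_j)\,\varepsilon_n\Delta_n\ge\beta_j\,\omega^{(j)}_n\mathbf 1_{G_n}$. Since $(b_n)$ is non-increasing, $\sum_{n=L_j+1}^{2L_j}b_n^2\le\beta_j^2$, so $\sum_{n=0}^{2L_j}\Delta_n^2\le2\beta_j^2$. By the Cauchy--Schwarz inequality and \eqref{eq:Pj}, the second sum is at most $\sqrt6\,C\beta_j/j$ in absolute value. Integrating against $\lambda$, using \eqref{eq:upper} and dividing by $\beta_j$, we obtain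
\begin{equation}\label{eq:small}
\sum_{n=1}^{L_j}\omega^{(j)}_n\lambda(G_n)\le\frac{\sqrt6\,C+6\sqrt{C_0}\,M}j\longrightarrow0 .
\end{equation}

\emph{Contradiction.} We know the plain averages \eqref{eq:density} of $\lambda(G_n)$, and \eqref{eq:small} concerns weighted averages. Monotonicity of $(b_n)$ connects the two. With $\omega^{(j)}_{L_j+1}=0$, write $\omega^{(j)}_n=\sum_{N=n}^{L_j}(\omega^{(j)}_N-\omega^{(j)}_{N+1})$ and exchange the sums:
\[
\sum_{n=1}^{L_j}\omega^{(j)}_n\lambda(G_n)=\sum_{N=1}^{L_j}p^{(j)}_N\cdot\frac1N\sum_{n=1}^N\lambda(G_n),\qquad p^{(j)}_N=N\big(\omega^{(j)}_N-\omega^{(j)}_{N+1}\big)\ge0 .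
\]
The same exchange with $1$ in place of $\lambda(G_n)$ gives $\sum_Np^{(j)}_N=\sum_n\omega^{(j)}_n=1$. For fixed $N_0$,
\[
\sum_{N\le N_0}p^{(j)}_N\le N_0\,\omega^{(j)}_1=\frac{N_0b_1^2}{\beta_j^2}\longrightarrow0 .
\]
So the left side of \eqref{eq:small} is a convex combination of the averages in \eqref{eq:density}, which lie in $[0,1]$, with weights escaping to infinity. It converges to $\Lambda(f_M)>0$, which contradicts \eqref{eq:small}. Hence $m_u$ and $m_v$ are mutually singular, and Theorem~\ref{thm:C}(ii) is proved. \qed

\begin{remark}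
The last step is the one that breaks down in the example following Proposition~\ref{prop:gaps}. There one can take for $\lambda$ the measure $\nu$ from the proof of the proposition, with $q=2$ and $r=0$. It is carried by vectors whose odd coordinates vanish, so $\lambda(G_n)=0$ for odd $n$, while $\omega^{(j)}_n=0$ for even $n$. The left side of \eqref{eq:small} is then $0$, although the plain averages \eqref{eq:density} tend to $\frac12$.
\end{remark}

\begin{thebibliography}{9}
\bibitem{GMM} Sophie Grivaux, Etienne Matheron, Quentin Menet, \emph{Orthogonality of invariant measures for weighted shifts}, arXiv:2312.13920 (2023).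
\end{thebibliography}
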